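# Graphs with no minimal induced subgraph of the same age

## The main theorem and the graphs $G_X$

Graphs are undirected and simple, without loops, and may be infinite. Write $\omega=\{0,1,2,\dots\}$. The Cantor space $2^\omega$ is the set of infinite $0$–$1$ sequences $x=(x(0),x(1),\dots)$. For a finite sequence $s\in 2^n$ put $[s]=\{x\in 2^\omega : x|n=s\}$, where $x|n=(x(0),\dots,x(n-1))$. The sets $[s]$ form a base of clopen sets. A set $X\subseteq 2^\omega$ is dense when it meets every $[s]$.

**Theorem 1.** Let $\ell_0<\ell_1<\cdots$ be odd integers $\ge 5$ and let $X$ be a dense subset of $2^\omega$. Let $G_X$ be the graph consisting of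

- pairwise disjoint cycles $D_i$ of length $\ell_i$ ($i\ge 0$), each with a distinguished vertex $k_i\in D_i$, and no edges between different cycles;
- further vertices $m_x$, one for each $x\in X$, with no edges among them;
- the edges $m_x\sim k_0$ for all $x\in X$, the edges $m_x\sim k_{i+1}$ for those $x\in X$ and $i\ge 0$ with $x(i)=1$, and no others.

Then no induced subgraph of $G_X$ with the same age as $G_X$ is minimal. In particular, taking for $X$ the countable set of eventually zero sequences, there is a countable graph with this property.

The statement can be strengthened: one need not stay inside $G_X$.

**Theorem 2.** Let $X$ be dense in $2^\omega$. No graph $H$, of any cardinality, with the same age as $G_X$ is minimal for its age. Moreover there are $2^{\aleph_0}$ pairwise incomparable (under inclusion) ages with this property.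

Theorem 1 answers a question whose source is Maurice Pouzet and Imed Zaguia, "Graphs containing finite induced paths of unbounded length", arXiv:2011.00352 (2020): does there exist a graph such that no induced subgraph with the same age is minimal? For multirelations (structures that are not graphs) examples of this kind are known. The theorem says that the answer for graphs is yes.

Three more theorems come later. Theorem 9 describes the order on the same-age subgraphs of $G_X$, Theorem 10 decides for which $X$ the phenomenon occurs, and Theorem 11 shows that it cannot occur for a locally finite graph. We work in standard ZFC.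

## Induced subgraphs, ages and minimality

From now on "subgraph" means induced subgraph, unless we say otherwise. For a set $U$ of vertices of $G$, $G[U]$ is the subgraph induced on $U$.

**Definition (embedding).** A graph $H$ embeds in $H'$ if $H$ is isomorphic to an induced subgraph of $H'$. An embedding is an isomorphism onto an induced subgraph, so it is injective and preserves both adjacency and non-adjacency.

**Definition (age).** The age $\mathcal A(G)$ is the collection of finite induced subgraphs of $G$, up to isomorphism, ordered by embeddability.

If $G'$ is an induced subgraph of $G$, then $\mathcal A(G')\subseteq\mathcal A(G)$ automatically. So "same age" means that $G'$ still contains a copy of every finite piece of $G$.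

**Definition (minimal).** $G$ is minimal for its age, or simply minimal, if $G$ embeds in every induced subgraph $G'$ of $G$ with $\mathcal A(G')=\mathcal A(G)$.

Here are some cases by hand.

A finite graph $G$ is minimal. Indeed $G\in\mathcal A(G)$, so a same-age subgraph has at least $|V(G)|$ vertices and is $G$ itself.

The countably infinite complete graph is minimal. Its age consists of all finite complete graphs, so a same-age subgraph is an infinite complete graph, and $G$ embeds in it.

The star with center $c$ and countably many leaves is minimal. A same-age subgraph contains stars with $n$ leaves for every $n\ge 2$. The center of such a star inside $G$ can only be $c$. So the subgraph contains $c$ and infinitely many leaves.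

The one-way infinite path (the ray) is not minimal. Its age consists of the finite disjoint sums of finite paths. Delete from the ray infinitely many vertices so that what remains is a disjoint sum of paths with $1,2,3,\dots$ vertices. Every finite disjoint sum of finite paths embeds in this graph, so the age has not changed. But all components are now finite, so the ray does not embed.

The ray does contain a minimal graph with its age, namely the disjoint sum of paths we just produced. This follows from the next observation.

**Observation 3.** Let $A_0,A_1,\dots$ be finite nonempty connected graphs such that each $A_n$ embeds in $A_j$ for infinitely many $j$. Then the disjoint sum $G=\bigoplus_n A_n$ is minimal.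

*Proof.* Let $G'$ be an induced subgraph of $G$ with the same age, and fix $n$. For every $r$, the disjoint sum of $r$ copies of $A_n$ embeds in $G$, hence in $G'$. So $G'$ contains arbitrarily many pairwise disjoint copies of $A_n$. Each copy is connected, so it lies in one component of $G'$, and these components are finite, being contained in components of $G$. If only finitely many components of $G'$ contained a copy of $A_n$, they would have some finite number $v$ of vertices in total, and $G'$ could not contain $v+1$ pairwise disjoint copies of $A_n$. So infinitely many components of $G'$ contain a copy of $A_n$. This holds for each $n$, so we can choose, one after the other, distinct components $K_0,K_1,\dots$ of $G'$ such that $K_n$ contains a copy of $A_n$. There are no edges between distinct components, so the union of the chosen copies induces a graph isomorphic to $G$. $\square$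

For the ray, take $A_n$ to be the path with $n+1$ vertices.

## Dense sets in Cantor space, and a first coding that fails

To get a graph whose same-age subgraphs are all non-minimal, it would be enough to model on graphs some order that has no minimal elements. Here is a candidate.

**Fact 4.** If $X$ is dense in $2^\omega$, then $X\cap[s]$ is infinite for every finite sequence $s$. Hence $X\setminus\{x\}$ is dense for every $x\in X$.

*Proof.* The sets $[s0^j1]$, $j\in\omega$ (extend $s$ by $j$ zeros and then a $1$), are pairwise disjoint subsets of $[s]$. Each of them meets $X$, so $X\cap[s]$ is infinite. Removing one point leaves it nonempty. $\square$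

So no dense set is minimal under inclusion among dense sets. We would like a graph $G_X$ for each $X$ such that, for $X'\subseteq X$,

$$\mathcal A(G_{X'})=\mathcal A(G_X)\iff X' \text{ is dense in } X,\qquad\qquad G_X\text{ embeds in }G_{X'}\iff X\subseteq X'. \tag{1}$$

The left-hand side is about finite pieces, and density is about finite restrictions $x|n$. The right-hand side is about an embedding of the whole infinite graph, which could in principle carry all of $x$.

The most direct attempt is the bipartite graph $B_X$ with vertices $k_i$ ($i\in\omega$) and $m_x$ ($x\in X$), where $m_x\sim k_i$ iff $x(i)=1$, and no other edges. Take for $X$ the set $E$ of eventually zero sequences. This attempt fails: $B_E$ has a minimal induced subgraph with the same age.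

To see this, list all finite nonempty connected bipartite graphs up to isomorphism as $A_0,A_1,\dots$, and let $P_n,Q_n$ be the two sides of $A_n$. Choose distinct coordinates $i_p$ for all $p\in\bigcup_n P_n$ and $j_q$ for all $q\in\bigcup_n Q_n$, all different from each other (we regard the vertex sets of the $A_n$ as disjoint). For $q\in Q_n$ let $x_q$ be the sequence that has value $1$ at $j_q$ and at the coordinates $i_p$ with $p\sim q$ in $A_n$, and value $0$ elsewhere. Then $x_q\in E$, and the $x_q$ are distinct because of the coordinates $j_q$. The subgraph of $B_E$ induced on all the $k_{i_p}$ and all the $m_{x_q}$ is $S=\bigoplus_nA_n$. Every $A_n$ embeds in infinitely many $A_j$ (attach to it a pendant path of arbitrary length), so Observation 3 applies and $S$ is minimal. For the same reason every finite bipartite graph embeds in $S$: place its components in distinct components of $S$. Since $B_E$ is bipartite, $\mathcal A(S)=\mathcal A(B_E)$.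

The failure has an exact location. Nothing prevents an embedding of a finite piece of $B_E$ from sending $k_0$ to $k_{17}$, or to a vertex $m_x$. The coordinates are not attached to anything that the age can see, so the age forgets the labels completely and becomes the class of all finite bipartite graphs. We need each $k_i$ to be anchored to something that occurs exactly once in the graph, that is already visible in a finite piece, and that no embedding can move.

## Odd cycles as anchors

The anchors are cycles of pairwise different odd lengths. Parity matters: the bipartite part of the graph contains even cycles, for instance $k_0,m_x,k_1,m_y$ when $x\ne y$ and $x(0)=y(0)=1$, but it contains no odd ones. So a cycle of odd length can be recognized.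

For Theorem 2 we shall also need graphs in which several vertices carry the same label, so we set up the construction in that generality. Fix the sequence $\ell_0<\ell_1<\cdots$ of odd integers $\ge5$, for example $\ell_i=2i+5$.

**Definition (the graph $G_\lambda$).** Let $M$ be a set and $\lambda:M\to 2^\omega$ a map. The graph $G_\lambda$ consists of the pairwise disjoint cycles $D_i$ of length $\ell_i$ with distinguished vertices $k_i\in D_i$ and no edges between different cycles, and of the vertices of $M$ (disjoint from the cycles) with no edges inside $M$. For $m\in M$: $m\sim k_0$ always; $m\sim k_{i+1}$ iff $\lambda(m)(i)=1$; there are no other edges.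

For $X\subseteq 2^\omega$, the graph $G_X$ is $G_\lambda$ with $M=\{m_x:x\in X\}$ and $\lambda(m_x)=x$. For $n\ge0$ and a finite set $F\subseteq M$, let $H(n,F)$ be the subgraph of $G_\lambda$ induced on $D_0\cup\dots\cup D_n\cup F$. These graphs are finite, and every finite subgraph of $G_\lambda$ lies in some $H(n,F)$.

For example, with $\ell_i=2i+5$, $H(2,\{m\})$ consists of a $5$-cycle, a $7$-cycle, a $9$-cycle and the vertex $m$. If $\lambda(m)=(1,0,\dots)$, then in $H(2,\{m\})$ the vertex $m$ is joined to $k_0$ and $k_1$ and to nothing else. So $H(2,\{m\})$ knows $\lambda(m)|2$ and nothing more about $\lambda(m)$.

The edge $m\sim k_0$ carries no information about $\lambda(m)$. It is there so that a finite piece can tell that $m$ belongs to $M$. Without it, if $\lambda(m)|n$ were all zeros, then $m$ would be an isolated vertex of $H(n,\{m\})$ and could be sent to a vertex of the later cycle $D_{n+1}$.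

**Lemma 5.** The odd cycles of $G_\lambda$, as not necessarily induced subgraphs, are exactly the $D_i$.

*Proof.* The $D_i$ are odd cycles. Conversely let $Z$ be a cycle in $G_\lambda$. Suppose $Z$ contains some $v\in D_i\setminus\{k_i\}$. Every vertex of $D_i\setminus\{k_i\}$ has degree $2$ with both neighbors in $D_i$, and a cycle uses two edges at each of its vertices. So, following $Z$ from $v$ in both directions, we are forced along $D_i$ until we reach $k_i$ from both sides. Hence $Z=D_i$. Otherwise all vertices of $Z$ lie in $\{k_i:i\ge0\}\cup M$. There are no edges among the $k_i$ and none inside $M$, so this set induces a bipartite graph, and $Z$ is even. $\square$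

The next lemma contains the asymmetry we want: a finite piece preserves finitely many coordinates of the label, the whole graph preserves all of them.

**Lemma 6.** Let $\lambda:M\to2^\omega$ and $\mu:N\to 2^\omega$, and let $f$ be an embedding of $H(n,F)\subseteq G_\lambda$ into $G_\mu$. Then $f(D_i)=D_i$ for $i\le n$, and for each $m\in F$ we have $f(m)\in N$ and $\mu(f(m))|n=\lambda(m)|n$. Consequently, if $f$ embeds all of $G_\lambda$ into $G_\mu$, then $f(M)\subseteq N$ and $\mu(f(m))=\lambda(m)$ for all $m\in M$.

*Proof.* For $i\le n$, $f(D_i)$ is a cycle of odd length $\ell_i$. By Lemma 5 it is some $D_j$, and since the lengths are distinct, $j=i$.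

Let $m\in F$. Since $f$ is injective, $f(m)\notin D_0\cup\dots\cup D_n$. As $m$ has a neighbor in $D_0$, the vertex $f(m)$ has a neighbor in $f(D_0)=D_0$. The vertices of $G_\mu$ outside $D_0$ with a neighbor in $D_0$ are exactly those of $N$. So $f(m)\in N$.

For $i<n$ we have $i+1\le n$, so the cycle $D_{i+1}$ lies in $H(n,F)$. Now $\lambda(m)(i)=1$ iff $m$ has a neighbor in $D_{i+1}$, iff $f(m)$ has a neighbor in $f(D_{i+1})=D_{i+1}$, iff $\mu(f(m))(i)=1$.

For the last claim, given $m\in M$, restrict $f$ to $H(n,\{m\})$ for every $n$. We get $f(m)\in N$ and $\mu(f(m))|n=\lambda(m)|n$ for all $n$, that is, $\mu(f(m))=\lambda(m)$. $\square$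

Now we can read off exactly what the age remembers: how many labels fall in each $[s]$, counted as a finite number or as "infinitely many".

**Lemma 7.** $\mathcal A(G_\lambda)\subseteq\mathcal A(G_\mu)$ if and only if

$$\text{for all } n,\ \text{all } s\in2^n \text{ and all } c\in\omega:\quad |\lambda^{-1}([s])|\ge c\ \text{ implies }\ |\mu^{-1}([s])|\ge c. \tag{2}$$

*Proof.* ($\Rightarrow$) Suppose $|\lambda^{-1}([s])|\ge c$ and take $F\subseteq\lambda^{-1}([s])$ with $|F|=c$. The finite graph $H(n,F)$ embeds in $G_\mu$. By Lemma 6 the set $F$ is mapped injectively into $\mu^{-1}([s])$. So $|\mu^{-1}([s])|\ge c$.

($\Leftarrow$) It suffices to embed every $H(n,F)$ in $G_\mu$. For each $s\in 2^n$, condition (2) with $c=|F\cap\lambda^{-1}([s])|$ gives an injection $F\cap\lambda^{-1}([s])\to\mu^{-1}([s])$. The sets $\mu^{-1}([s])$, $s\in2^n$, are pairwise disjoint, so the union $g$ of these injections is injective on $F$. It satisfies $\mu(g(m))|n=\lambda(m)|n$. Extend $g$ by the identity on $D_0\cup\dots\cup D_n$. Adjacency of $m$ to vertices of $D_0,\dots,D_n$ depends only on $\lambda(m)|n$, and there are no edges inside $F$ or inside $g(F)$. So the extension is an embedding of $H(n,F)$ into $G_\mu$. $\square$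

For the graphs $G_X$ this gives the dictionary (1) that we wanted. For $X'\subseteq X$, "dense in $X$" means that $X'$ meets every $[s]$ that $X$ meets.

**Lemma 8.** Let $X\subseteq2^\omega$.

1. Every induced subgraph $G'$ of $G_X$ with $\mathcal A(G')=\mathcal A(G_X)$ is $G_{X'}$ for some $X'\subseteq X$.
2. For $X'\subseteq X$: $\mathcal A(G_{X'})=\mathcal A(G_X)$ if and only if $X'$ is dense in $X$.
3. For $Y,Y'\subseteq2^\omega$: $G_Y$ embeds in $G_{Y'}$ if and only if $Y\subseteq Y'$.

*Proof.* (1) Let $i\ge 0$. Since the cycle of length $\ell_i$ is in the age of $G_X$, it is in the age of $G'$. So $G'$ contains a cycle of length $\ell_i$, which by Lemma 5 is $D_i$. Thus $G'$ contains all the $D_i$. Its other vertices are the $m_x$ for $x$ in some set $X'\subseteq X$, so $G'=G_{X'}$.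

(2) If the ages agree, then (2) with $c=1$, applied from $X$ to $X'$, says that $X'$ meets every $[s]$ that $X$ meets. Conversely let $X'$ be dense in $X$. Since $G_{X'}$ is an induced subgraph of $G_X$, we have $\mathcal A(G_{X'})\subseteq\mathcal A(G_X)$. For the other inclusion we check condition (2). Suppose it fails, so $|X\cap[s]|\ge c>|X'\cap[s]|$ for some $s$ and $c$. As $[s]$ is open, $X'\cap[s]$ is dense in $X\cap[s]$. It is also finite, hence closed, so it equals $X\cap[s]$. This contradicts the inequalities.

(3) If $f$ embeds $G_Y$ in $G_{Y'}$ and $y\in Y$, then by Lemma 6 the vertex $f(m_y)$ is some $m_{y'}$ with $y'\in Y'$ and $y'=y$. So $y\in Y'$. Conversely, if $Y\subseteq Y'$, then $G_Y$ is an induced subgraph of $G_{Y'}$. $\square$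

Part (2) uses only the trace of $X$ on finite restrictions, that is, its closure. Part (3) sees $X$ itself. This discrepancy gives Theorem 1.

*Proof of Theorem 1.* Let $G'$ be an induced subgraph of $G_X$ with the same age. By Lemma 8(1) and (2), $G'=G_{X'}$ with $X'$ dense in $X$. Since $X$ is dense in $2^\omega$, so is $X'$. In particular $X'\neq\emptyset$.

Pick $x\in X'$ and put $X''=X'\setminus\{x\}$. By Fact 4, $X''$ is dense in $2^\omega$, hence in $X$. So $G_{X''}$ is an induced subgraph of $G'$, and by Lemma 8(2) $\mathcal A(G_{X''})=\mathcal A(G_X)=\mathcal A(G')$. But $x\in X'\setminus X''$, so by Lemma 8(3) $G'=G_{X'}$ does not embed in $G_{X''}$. Hence $G'$ is not minimal.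

The set of eventually zero sequences is countable, and it is dense since it contains $s000\cdots\in[s]$ for every $s$. Then $G_X$ has countably many vertices. $\square$

## Arbitrary graphs with the age of $G_X$

Theorem 1 leaves room for some quite different graph $H$ with the age of $G_X$ that happens to be minimal. Such an $H$ need not sit inside $G_X$. It may be uncountable, it may have repeated labels, and it may have vertices that look like nothing in $G_X$. Theorem 2 excludes all this. The plan is to find inside $H$ a subgraph $G_\lambda$ with the same age, and then delete from it all vertices carrying one chosen label.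

*Proof of Theorem 2.* Let $X$ be dense in $2^\omega$ and $\mathcal A(H)=\mathcal A(G_X)$.

**Step 1: the anchors exist in $H$.** The aim is to find the cycles inside $H$. We claim that for each $i$, $H$ contains exactly one induced cycle $D_i^H$ of length $\ell_i$. One exists because the cycle of length $\ell_i$ is in $\mathcal A(G_X)=\mathcal A(H)$. Two distinct ones would lie in a finite subgraph of $H$, which embeds in $G_X$; then $G_X$ would contain two distinct cycles of length $\ell_i$, contradicting Lemma 5.

For $i\ne j$, embed $H[D_i^H\cup D_j^H]$ in $G_X$. The images of the two cycles are cycles of lengths $\ell_i$ and $\ell_j$, so they are $D_i$ and $D_j$. Hence $D_i^H$ and $D_j^H$ are disjoint with no edges between them.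

**Step 2: a copy of some $G_\lambda$ in $H$.** The aim is to recover the vertices that play the role of $M$. Let $N$ be the set of vertices of $H$ outside $\bigcup_iD_i^H$ that have a neighbor in $D_0^H$. Let $m,m'\in N$ and $i\ge0$, and let $f$ embed $H[D_0^H\cup D_i^H\cup\{m,m'\}]$ in $G_X$. As before, $f(D_0^H)=D_0$ and $f(D_i^H)=D_i$. The vertices $f(m),f(m')$ lie outside $D_0$ and have a neighbor in $D_0$, so they are of the form $m_x,m_{x'}$. In $G_X$ the vertices $m_x,m_{x'}$ are not adjacent, and their only possible neighbor in $D_i$ is $k_i$. Therefore

- $m\not\sim m'$;
- each of $m,m'$ has at most one neighbor in $D_i^H$;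
- if both have one, it is the same vertex, namely $f^{-1}(k_i)$.

So for each $i$ there is a vertex $k_i^H\in D_i^H$ such that every vertex of $N$ that has a neighbor in $D_i^H$ has $k_i^H$ as its only neighbor there (if no vertex of $N$ has a neighbor in $D_i^H$, choose $k_i^H$ arbitrarily). All vertices of $N$ have a neighbor in $D_0^H$, so all are adjacent to $k_0^H$. Define $\lambda:N\to2^\omega$ by $\lambda(m)(i)=1$ iff $m$ has a neighbor in $D_{i+1}^H$. Let $H_0$ be the subgraph of $H$ induced on $\bigcup_iD_i^H\cup N$. Mapping each $D_i^H$ onto $D_i$ by an isomorphism with $k_i^H\mapsto k_i$, and $N$ identically, gives $H_0\cong G_\lambda$.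

**Step 3: $\mathcal A(H_0)=\mathcal A(G_X)$.** The aim is to show that the vertices of $H$ outside $H_0$ are not needed for the age. The inclusion $\mathcal A(H_0)\subseteq\mathcal A(H)=\mathcal A(G_X)$ is clear. For the other, it suffices to embed every $H(n,F)\subseteq G_X$ in $H_0$. Let $f$ embed $H(n,F)$ in $H$. For $i\le n$, $f(D_i)$ is an induced cycle of length $\ell_i$, so $f(D_i)=D_i^H$ by Step 1. Let $m\in F$. Then $f(m)\notin D_0^H\cup\dots\cup D_n^H$ by injectivity, and $f(m)$ has a neighbor in $D_0^H$. By Step 1 no vertex of $D_j^H$ with $j>n$ has a neighbor in $D_0^H$, so $f(m)\notin D_j^H$. Thus $f(m)\in N$, and $f$ maps $H(n,F)$ into $H_0$.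

**Step 4: delete one label.** The aim is to produce a same-age subgraph in which $H$ does not embed. Since $\mathcal A(G_X)\subseteq\mathcal A(G_\lambda)$ and $X$ meets every $[s]$, Lemma 7 with $c=1$ shows that $\lambda(N)$ meets every $[s]$. So $\lambda(N)$ is dense, and by Fact 4 $\lambda(N)\cap[s]$ is infinite for every $s$. Choose $p\in\lambda(N)$, put $N'=N\setminus\lambda^{-1}(p)$, and let $\lambda'$ be the restriction of $\lambda$ to $N'$. Then $\lambda'(N')\cap[s]=(\lambda(N)\cap[s])\setminus\{p\}$ is infinite, so $\lambda'^{-1}([s])$ is infinite for every $s$. Condition (2), from $G_X$ to $G_{\lambda'}$, therefore holds, and $\mathcal A(G_{\lambda'})\supseteq\mathcal A(G_X)$. Up to isomorphism, $G_{\lambda'}$ is an induced subgraph of $H_0$, hence of $H$, so also $\mathcal A(G_{\lambda'})\subseteq\mathcal A(H)=\mathcal A(G_X)$. It has the same age as $H$.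

If $H$ were minimal, $H$ would embed in $G_{\lambda'}$, and hence so would $H_0\cong G_\lambda$. Let $f$ be an embedding of $G_\lambda$ in $G_{\lambda'}$ and take $m\in N$ with $\lambda(m)=p$. By Lemma 6, $f(m)\in N'$ and $\lambda'(f(m))=\lambda(m)=p$. But $p\notin\lambda'(N')$, a contradiction.

**Step 5: many ages.** The aim is to vary the set $L=\{\ell_0,\ell_1,\dots\}$, keeping $X$. By Lemma 5 an odd cycle of length $\ell$ belongs to $\mathcal A(G_X)$ exactly when $\ell\in L$. So if two sets $L,L'$ give comparable ages, then $L$ and $L'$ are comparable under inclusion. It remains to find $2^{\aleph_0}$ pairwise incomparable infinite sets of odd integers $\ge5$. Fix an injection $e$ from the finite $0$–$1$ sequences to the odd integers $\ge5$, and for $x\in2^\omega$ let $L_x=\{e(x|n):n\in\omega\}$. Each $L_x$ is infinite. If $x\ne y$ first differ at place $j$, then $x|n=y|n'$ only when $n=n'\le j$, so $L_x\cap L_y$ is finite. Two infinite sets with finite intersection are incomparable. $\square$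

Deleting one vertex with label $p$ would not do in Step 4: another vertex of $N$ might carry the same label $p$, and then Lemma 6 would give no contradiction.

## The order of the same-age subgraphs of $G_X$

Lemma 8 also describes how the same-age subgraphs lie with respect to each other.

**Theorem 9.** Let $X\subseteq2^\omega$ be countable and dense. Under embeddability, the induced subgraphs of $G_X$ with the same age form a poset isomorphic to (dense subsets of $X$, $\subseteq$). Below each of its elements this poset contains a copy of $(\mathcal P(\omega)\setminus\{\emptyset\},\subseteq)$. In particular every induced subgraph with the same age contains $2^{\aleph_0}$ pairwise non-embeddable ones, and infinite strictly descending chains, all with the same age.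

*Proof.* **Step 1: the isomorphism.** By Lemma 8(1) and (2) the same-age subgraphs are exactly the $G_{X'}$ with $X'\subseteq X$ dense, and by Lemma 8(3) embeddability between them is inclusion of the index sets.

**Step 2: many disjoint dense sets.** The aim is to split a dense set. Let $X'\subseteq X$ be dense. Each $X'\cap[s]$ is infinite by Fact 4. There are countably many pairs $(s,n)$ with $s$ a finite $0$–$1$ sequence and $n\in\omega$. Running through an enumeration of them, choose for each pair a point $x_{s,n}\in X'\cap[s]$ different from the finitely many points chosen before. Put $Y_n=\{x_{s,n}: s \text{ a finite } 0\text{–}1 \text{ sequence}\}$. Each $Y_n$ meets every $[s]$, so it is dense and nonempty, and the $Y_n$ are pairwise disjoint.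

**Step 3: the copy of $\mathcal P(\omega)\setminus\{\emptyset\}$.** For nonempty $Z\subseteq\omega$ let $Y_Z=\bigcup_{n\in Z}Y_n$, a dense subset of $X'$. Since the $Y_n$ are nonempty and disjoint, $Y_Z\subseteq Y_{Z'}$ iff $Z\subseteq Z'$. So $Z\mapsto G_{Y_Z}$ is an order embedding below $G_{X'}$, by Lemma 8(3).

**Step 4: antichains and chains.** The poset $\mathcal P(\omega)\setminus\{\emptyset\}$ contains $2^{\aleph_0}$ pairwise incomparable sets: transfer the sets $L_x$ of the previous proof to subsets of $\omega$ (they are already subsets of $\omega$). It also contains the strictly descending chain $\{n,n+1,\dots\}$, $n\in\omega$. $\square$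

## Isolated points of $X$ and minimality of $G_X$

The dictionary of Lemma 8 holds for every $X$, dense or not. It turns minimality into topology. Recall that a point $x\in X$ is isolated in $X$ if some open $U$ has $U\cap X=\{x\}$, and that $X$ is discrete if all its points are isolated.

**Theorem 10.** Let $\emptyset\ne X\subseteq2^\omega$.

(i) $G_X$ is minimal if and only if $X$ is discrete as a subspace.

(ii) $G_X$ has a minimal induced subgraph with the same age if and only if the isolated points of $X$ are dense in $X$. (Hence no induced subgraph of the same age is minimal if and only if some nonempty relatively open subset of $X$ has no isolated point.)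

Here is an example for each alternative. Let $Y$ be the set of the sequences $0^n1000\cdots$, $n\in\omega$. The point $0^n1000\cdots$ is isolated because $[0^n1]$ contains no other point of $Y$. So $Y$ is discrete and $G_Y$ is minimal. Add the point $0^\infty=000\cdots$. It is a limit of $Y$, so $X=Y\cup\{0^\infty\}$ is not discrete and $G_X$ is not minimal. But the isolated points of $X$ form the set $Y$, which is dense in $X$, and $G_Y$ is a minimal subgraph with the same age. Finally, for $X$ dense in $2^\omega$ there are no isolated points, by Fact 4, and we recover Theorem 1.

*Proof.* **Step 1: part (i).** The aim is to restate minimality of $G_X$. By Lemma 8, the same-age subgraphs of $G_X$ are the $G_{X'}$ with $X'$ dense in $X$, and $G_X$ embeds in $G_{X'}$ iff $X\subseteq X'$, that is, iff $X'=X$. So $G_X$ is minimal iff $X$ has no proper dense subset. If $x\in X$ is not isolated, then $X\setminus\{x\}$ is a proper dense subset. If all points of $X$ are isolated, every dense subset contains each of them, so it is $X$.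

**Step 2: part (ii) restated.** By Lemma 8 and (i), $G_X$ has a minimal same-age subgraph iff $X$ has a dense subset $X'$ that is discrete as a subspace. (Such an $X'$ is nonempty because $X$ is.)

**Step 3: from a discrete dense subset to isolated points of $X$.** The aim is to show that the points of $X'$ are isolated in $X$, not only in $X'$. Let $X'$ be dense in $X$ and discrete, let $p\in X'$, and take $U$ open in $2^\omega$ with $U\cap X'=\{p\}$. Since $U$ is open, $U\cap X'$ is dense in $U\cap X$. But $U\cap X'=\{p\}$ is closed, so $U\cap X=\{p\}$ and $p$ is isolated in $X$. Thus the set of isolated points of $X$ contains $X'$ and is dense in $X$.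

**Step 4: the converse.** If the set of isolated points of $X$ is dense in $X$, it is a dense subset that is discrete as a subspace.

**Step 5: the parenthetical statement.** The isolated points fail to be dense iff some nonempty relatively open $V\subseteq X$ contains no isolated point of $X$. As $V$ is open in $X$, a point of $V$ is isolated in $V$ iff it is isolated in $X$. So this says that $V$ has no isolated point. $\square$

## Locally finite graphs: copies placed apart

When $X$ is the set of eventually zero sequences, a vertex $m_x$ has degree $1$ plus the number of ones in $x$, which is finite, and the vertices of $D_i\setminus\{k_i\}$ have degree $2$. Each $k_i$ has infinite degree, since it is adjacent to infinitely many $m_x$. So the vertices of infinite degree are exactly the $k_i$. Some vertices of infinite degree are needed: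

**Theorem 11.** Every locally finite graph $G$ has an induced subgraph with the same age which is minimal. (Passing to complements, the same holds if the complement of $G$ is locally finite.)

The proof refines Observation 3. One wants to build a small same-age subgraph by placing finite connected graphs far from each other. Two difficulties appear: some finite graphs occur only finitely often in $G$, and these occurrences must be kept as they are; other graphs may occur infinitely often only because of the part that has to be kept.

It is instructive to see first where this plan breaks for $G_X$ with $X$ dense. Let $A$ be the cycle of length $\ell_0$ with one pendant vertex attached. By Lemma 5 the copies of $A$ in $G_X$ are the sets $D_0\cup\{m_x\}$, $x\in X$. There are infinitely many, but all of them contain $D_0$, so no two can be placed apart. In a locally finite graph this cannot happen, as Step 1 below shows.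

*Proof of Theorem 11.* For a finite nonempty connected graph $A$, a *copy* of $A$ is a set $U\subseteq V(G)$ with $G[U]\cong A$. Two vertex sets are *apart* if they are disjoint with no edge between them.

**Step 1: each vertex lies in finitely many copies of $A$.** This is where local finiteness enters. A copy of $A$ containing $v$ is connected with $|A|$ vertices, so it lies in the ball of radius $|A|-1$ around $v$. This ball is finite because $G$ is locally finite, so it has finitely many subsets. Consequently, for finite $W\subseteq V(G)$, only finitely many copies of $A$ fail to be apart from $W$: such a copy meets the finite set consisting of $W$ and the neighbors of $W$.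

**Step 2: the rare part $R$.** The aim is to separate what must be kept from the rest. Call $A$ *rare* if it has at least one but only finitely many copies in $G$. Let $R$ be the union of all copies of rare graphs, and $S=V(G)\setminus R$. We claim that $R$ is a union of connected components of $G$.

Let $v\in U$ with $U$ a copy of a rare graph $A$, and let $w\notin U$ be adjacent to $v$. Then $B=G[U\cup\{w\}]$ is connected. Every copy of $B$ contains a copy of $A$. There are finitely many copies of $A$, and by Step 1 each of them is contained in only finitely many copies of $B$. So $B$ has only finitely many copies, it is rare, and $w\in R$. Hence $R$ contains all neighbors of its vertices, which is the claim. So every copy of a connected graph lies in $R$ or in $S$, and $R$ and $S$ are apart.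

**Step 3: same-age subgraphs contain $R$.** The aim is to show that $R$ can never be removed. Let $G'$ be an induced subgraph of $G$ with $\mathcal A(G')=\mathcal A(G)$, and let $U_1,\dots,U_c$ be all the copies of a rare $A$. The finite graph $G[U_1\cup\dots\cup U_c]$ embeds in $G'$, so $G'$ contains at least $c$ copies of $A$. These are also copies in $G$, so they must be $U_1,\dots,U_c$. Thus $R\subseteq V(G')$.

**Step 4: the types to be placed outside $R$.** The aim is to list the connected graphs that $R$ cannot supply. Let $\mathcal T$ be the set of isomorphism types of finite connected graphs having a copy in $S$ and only finitely many copies in $R$. It is countable. Let $A$ be a connected graph with a copy in $S$. Then $A$ is not rare, because the copies of rare graphs lie in $R$. So $A$ has infinitely many copies in $G$, each in $R$ or in $S$. Hence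

- if $A\in\mathcal T$, then $A$ has infinitely many copies in $S$;
- if $A\notin\mathcal T$, then $A$ has infinitely many copies in $R$.

**Step 5: construction of $G^*$.** The aim is to keep $R$ and add only copies of members of $\mathcal T$, placed apart. If $\mathcal T=\emptyset$, let $G^*=G[R]$. Otherwise list $\mathcal T$ as $A_0,A_1,\dots$ with each member repeated infinitely often. Choose inductively copies $U_n\subseteq S$ of $A_n$ with $U_n$ apart from $U_0\cup\dots\cup U_{n-1}$. This is possible: $A_n$ has infinitely many copies in $S$, and by Step 1 only finitely many fail to be apart from the finite set $U_0\cup\dots\cup U_{n-1}$. Let $G^*=G[R\cup\bigcup_nU_n]$.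

**Step 6: $\mathcal A(G^*)=\mathcal A(G)$.** The aim is to check that nothing finite was lost. Let $F\subseteq V(G)$ be finite, and let $Q_1,\dots,Q_k$ be the components of $G[F\cap S]$. Keep $F\cap R$ fixed and place $Q_1,\dots,Q_k$ one after the other. Each $Q_j$ has a copy in $S$. If $Q_j\in\mathcal T$, send it onto a not yet used $U_n$ with $A_n\cong Q_j$; there is one because $Q_j$ is listed infinitely often. This $U_n$ is apart from $R$ and from all other $U_{n'}$, so from everything used so far. If $Q_j\notin\mathcal T$, it has infinitely many copies in $R$ by Step 4, and by Step 1 one of them is apart from the finite set of vertices used so far. In $G[F]$ the set $F\cap R$ and the components $Q_1,\dots,Q_k$ are pairwise apart, and so are their images. So we have embedded $G[F]$ in $G^*$.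

**Step 7: $G^*$ is minimal.** Let $G'$ be an induced subgraph of $G^*$ with $\mathcal A(G')=\mathcal A(G^*)$. By Step 6 this is $\mathcal A(G)$, so by Step 3 $V(G')=R\cup S'$ with $S'\subseteq\bigcup_nU_n$ (and $S'=\emptyset$ if $\mathcal T=\emptyset$, in which case $G'=G^*$ and we are done).

Let $A\in\mathcal T$ have $c_A<\infty$ copies in $R$. For every $r$, the disjoint sum of $r$ copies of $A$ is in $\mathcal A(G^*)=\mathcal A(G')$, because $A=A_n$ for infinitely many $n$ and the $U_n$ are pairwise apart. So $G'$ contains $r$ pairwise disjoint copies of $A$. Each of them lies in $R$ or in $S'$, and at most $c_A$ lie in $R$, so at least $r-c_A$ lie in $S'$. As $r$ is arbitrary, $A$ has infinitely many copies in $S'$.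

By Step 1 we can therefore choose inductively copies $V_n\subseteq S'$ of $A_n$ with $V_n$ apart from $V_0\cup\dots\cup V_{n-1}$. The identity on $R$ together with isomorphisms $G[U_n]\to G[V_n]$ gives an isomorphism from $G^*$ onto $G[R\cup\bigcup_nV_n]$, since on both sides all the parts are pairwise apart. The latter graph is an induced subgraph of $G'$. So $G^*$ embeds in $G'$.

**Step 8: complements.** The aim is the parenthetical statement. The age of the complement $\overline G$ consists of the complements of the members of $\mathcal A(G)$, and an embedding of one graph in another is also an embedding between their complements. So if $\overline G$ is locally finite and $K$ is a minimal induced subgraph of $\overline G$ with the same age as $\overline G$, then $\overline K$ is a minimal induced subgraph of $G$ with the same age as $G$. $\square$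

In the example of Theorem 1 with $X$ the eventually zero sequences, infinitely many vertices have infinite degree, and Theorem 11 says that an example must have at least one such vertex. The arguments given here do not decide whether an example can have only finitely many vertices of infinite degree.
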